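# Multiplicatively idempotent congruence-simple semirings have at most three elements

## Two elements: commutative and left zero multiplications

Suppose that every element of an algebraic structure satisfies $x^2=x$ and that the structure is simple, in the sense of having no nontrivial quotients. How large can it be? The answer one would first guess is: two elements. A simple Boolean ring is $\mathbb Z_2$, a simple distributive lattice is $\{0<1\}$, and idempotent things tend to break up into pieces of size two. We fix the definitions and test the guess.

**Definition (semiring).** A *semiring* is a non-empty set $S$ with two associative operations $+$ and $\cdot$ such that $+$ is commutative and $\cdot$ distributes over $+$ from both sides. No neutral elements are required. It is *multiplicatively idempotent* if $x^2=x$ for all $x\in S$, and *additively idempotent* if $x+x=x$ for all $x\in S$.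

For example, $\{0<1<2\}$ with $+=\max$ and $\cdot=\min$ is a semiring that is idempotent in both senses.

**Definition (congruence-simple).** A *congruence* on $S$ is an equivalence relation compatible with both operations. The semiring $S$ is *congruence-simple* if it has exactly two congruences. These are then the identity relation and the full relation, and $|S|\ge 2$.

The chain $\{0<1<2\}$ above is not congruence-simple: the partition $\{0,1\},\{2\}$ is compatible with $\max$ and with $\min$. Every two-element semiring is congruence-simple, because a two-element set has only two equivalence relations.

The kernel of a homomorphism $f$, that is, the relation $f(x)=f(y)$, is a congruence. Hence we have the one tool that will be used throughout: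

$$\text{if } S \text{ is congruence-simple, every semiring homomorphism from } S \text{ is injective or constant.}\tag{1}$$

So we look for many endomorphisms. When the multiplication is commutative, every element supplies one.

**Proposition 1.** A multiplicatively idempotent congruence-simple semiring $S$ with commutative multiplication has exactly two elements: an identity, and an element $w$ with $wx=xw=w$ for all $x$.

*Proof.* For $a\in S$ let $\lambda_a(x)=ax$. It is additive by distributivity, and $(ax)(ay)=a^2xy=a(xy)$, so it is an endomorphism. By (1) there are two possibilities.

If $\lambda_a$ is injective, then $\lambda_a(ax)=a^2x=ax=\lambda_a(x)$ gives $ax=x$ for all $x$, so $a$ is an identity. If $\lambda_a$ is constant, then $ax=aa=a$ for all $x$, so $a$ absorbs everything.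

There is at most one identity. There is also at most one absorbing element, since two such elements $a,b$ satisfy $a=ab=b$. So $|S|\le 2$, and since $|S|\ge 2$ there is exactly one of each. $\blacksquare$

The guess survives in the commutative world. At the noncommutative extreme we may have $xy=x$ for all $x,y$ (a *left zero* multiplication) or $xy=y$ for all $x,y$ (a *right zero* multiplication). Here the congruences are governed by the addition, and the following splitting trick decides.

**Lemma 2.** Let $(E,*)$ be a commutative semigroup with $x*x=x$ for all $x$, and $|E|\ge 2$. Then $(E,*)$ has a congruence with exactly two classes.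

*Proof.* There is an $s\in E$ with $s*x\ne s$ for some $x$. Otherwise two distinct elements $s,t$ would satisfy $s=s*t=t*s=t$. Fix such an $s$. We claim that
$$s*x*y=s\iff s*x=s\text{ and }s*y=s .$$
If $s*x=s$ and $s*y=s$, then $s*x*y=s*y=s$. Conversely, if $s*x*y=s$, then $s*x=(s*x*y)*x=s*x*y=s$, and likewise $s*y=s$. By the claim, whether $x*y$ lies in $\{z:s*z=s\}$ depends only on whether $x$ and $y$ do. So $\{z:s*z=s\}$ and its complement are the classes of a congruence. The first contains $s$, and the second is non-empty by the choice of $s$. $\blacksquare$

**Proposition 3.** A congruence-simple semiring with left zero multiplication, or with right zero multiplication, has exactly two elements.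

*Proof.* Suppose $xy=x$ always. Then $z=z(x+y)=zx+zy=z+z$, so $(S,+)$ is a commutative idempotent semigroup. Any congruence of $(S,+)$ is compatible with multiplication too: if $x\sim x'$ and $y\sim y'$, then $xy=x\sim x'=x'y'$. The congruence of Lemma 2 for $(S,+)$ is therefore a semiring congruence with exactly two classes. It is not full, so it is the identity relation, and $|S|=2$. The right zero case is the mirror image. $\blacksquare$

## The three maps of a two-element semilattice

The guess is nevertheless false. Take the set $\{0,1\}$ with $\max$, and consider all maps $\{0,1\}\to\{0,1\}$ that preserve $\max$. There are three: the constant $0$, the identity map and the constant $1$; call them $a,b,w$. Add them by pointwise $\max$ and multiply them by composition. Then $(f+g)h=fh+gh$ is clear, and $f(g+h)=fg+fh$ holds because $f$ preserves $\max$, so this is a semiring. Each of the three maps is idempotent under composition. The tables are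
$$a+a=a,\quad a+b=b,\quad b+b=b,\quad x+w=w \text{ for all } x,$$
$$ax=a,\quad wx=w,\quad bx=x\quad\text{for all }x .$$
This semiring is called $\mathbb S_7$.

*It is congruence-simple.* Let $\sim$ be a congruence that identifies two distinct elements. If $a\sim b$, then $a=aw\sim bw=w$. If $b\sim w$, then $a=ba\sim wa=w$. So in every case $a\sim w$. Then $b=a+b\sim w+b=w$, and $\sim$ is full.

For a semiring $S$ let $S^{op}$ be the same set with the same addition and the reversed multiplication. It is again a semiring, with the same congruences, and multiplicative idempotence is preserved. Put $\mathbb S_8=\mathbb S_7^{op}$. Explicitly, in $\mathbb S_8$ we have $xa=a$, $xw=w$ and $xb=x$ for all $x$. So there are at least two three-element examples.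

Call $w$ *left multiplicatively absorbing* if $wx=w$ for all $x$, *right multiplicatively absorbing* if $xw=w$ for all $x$, and *multiplicatively absorbing* if both hold. In $\mathbb S_7$ the element $w$ is left but not right absorbing, since $aw=a$; in $\mathbb S_8$ it is the other way round. Two results are known:

(a) if a multiplicatively idempotent congruence-simple semiring has a (two-sided) multiplicatively absorbing element, then it has two elements;

(b) up to isomorphism there are exactly eight *finite* multiplicatively idempotent congruence-simple semirings: six with two elements, denoted $\mathbb S_1,\dots,\mathbb S_6$, and the three-element ones $\mathbb S_7$, $\mathbb S_8$.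

So among finite semirings the correct guess is three. The problem concerns the infinite ones. Tomáš Kepka, Miroslav Korbelář and Günter Landsmann, "Congruence-simple multiplicatively idempotent semirings", arXiv:2207.08160 (2022), is the source of the conjecture that every multiplicatively idempotent congruence-simple semiring is finite (and isomorphic to one of $\mathbb S_1,\dots,\mathbb S_8$). The conjecture is true.

**Theorem 4.** Every multiplicatively idempotent congruence-simple semiring $S$ satisfies $|S|\le 3$. Hence, by (b), it is isomorphic to one of $\mathbb S_1,\dots,\mathbb S_8$.

The proof of $|S|\le 3$ uses neither (a) nor (b), and finiteness is nowhere assumed. In the end we shall also read off the list of eight without (a) or (b).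

## Bands, and which letters of a product matter

A *band* is a semigroup in which $x^2=x$ for all $x$. A commutative band is a *semilattice*. A *rectangular band* is a band satisfying
$$pqr=pr\quad\text{and}\quad pqp=p .$$
The model example is $I\times J$ with $(i,j)(k,l)=(i,l)$; left zero and right zero bands are rectangular too. In a rectangular band only the two ends of a product matter.

The one outside fact we need is **McLean's theorem** (Howie, *Fundamentals of Semigroup Theory*, Thm 4.4.1): every band has a congruence $\mathcal D$ such that the quotient is a semilattice and every class is a rectangular band. We write $[z]$ for the $\mathcal D$-class of $z$. The class of a product depends only on the set of letters that occur in it, because the classes multiply in a semilattice.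

Here is an example that will return. On $\{1,2,3\}$ let $c_1,c_2,c_3$ be the constant maps, and let
$$f:\ 1\mapsto 2,\ 2\mapsto 2,\ 3\mapsto 3,\qquad g:\ 1\mapsto 3,\ 2\mapsto 2,\ 3\mapsto 3 .$$
Under composition (right factor first), $fg$ sends $1\mapsto 3\mapsto 3$ and fixes $2,3$, so $fg=g$. Also $gf$ sends $1\mapsto2\mapsto 2$ and fixes $2,3$, so $gf=f$. Furthermore $ff=f$ and $gg=g$. Constants satisfy $c_ih=c_i$ and $hc_i=c_{h(i)}$. So these five maps form a band. The partition into the right zero band $\{f,g\}$ and the left zero band $\{c_1,c_2,c_3\}$ is as in McLean's theorem: a product is constant exactly when some factor is.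

We shall use McLean's theorem in the following form: *in a product of band elements, a middle factor can be dropped if its letters are already present at both ends*. Precisely, for elements $u,v,t$ of a band,
$$[u]=[v],\ [u][t]=[u]\quad\Longrightarrow\quad utv=uv. \tag{2}$$
Indeed $ut\in[u]$, so $u$, $ut$, $v$ all lie in the rectangular band $[u]$, and $utv=u(ut)v=uv$.

## Doubling and tripling: the additively non-idempotent case

The purpose of this section is to dispose of all $S$ in which $x+x=x$ fails for some $x$. Write $nx$ for $x+\dots+x$ with $n$ summands.

**Proposition 5.** Let $S$ be multiplicatively idempotent and congruence-simple, but not additively idempotent. Then $|S|=2$, and $S$ is isomorphic to the field $\mathbb Z_2$ or to $\{o,1\}$ with $x+y=o$ always and $\cdot=\min$, where $o<1$.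

*Proof.*

**Step 1: all doubles are equal.** We want an endomorphism built from addition alone. From $2x=(2x)^2=4x^2=4x$ we get
$$4x=2x .$$
So $x\mapsto 2x$ is an endomorphism: it is additive, and $(2x)(2y)=4xy=2(xy)$. If it were injective, then $2(2x)=4x=2x$ would give $2x=x$ for all $x$, which is excluded. By (1) it is constant: there is an $o\in S$ with $2x=o$ for all $x$. In particular $2o=o$. Also $oy=(2x)y=2(xy)=o$ and likewise $yo=o$, so $o$ is multiplicatively absorbing.

**Step 2: tripling is an endomorphism.** We now look at $3x=2x+x=x+o$. Since $8z=4(2z)=4o=o$, we have $9z=z+o=3z$. Hence $(3x)(3y)=9xy=3(xy)$, and $x\mapsto 3x$ is an endomorphism. By (1) it is injective or constant.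

**Step 3: tripling injective gives $\mathbb Z_2$.** From $3(3x)=9x=3x$ we get $3x=x$, i.e. $x+o=x$. Together with $x+x=o$ this says that $(S,+)$ is a group of exponent $2$ with neutral element $o$. Expanding $(x+y)^2=x+y$ gives $x+xy+yx+y=x+y$, so $xy+yx=o$. Adding $yx$ to both sides gives $xy=yx$. By Proposition 1, $S$ has two elements, an absorbing one, which is $o$, and an identity $1$. Since $1+1=o$ and $o$ is neutral for $+$, this is $\mathbb Z_2$.

**Step 4: tripling constant makes every sum equal to $o$.** Now $x+o=o+o=o$ for all $x$. Expanding $(x+y)^2=x+y$ gives
$$x+xy+yx+y=x+y. \tag{3}$$
Multiply on the left by $x$. The right side becomes $x+xy$. The left side becomes $x+xy+xyx+xy=x+xyx+2(xy)=x+xyx+o=o$. So $x+xy=o$. Put this back into (3):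
$$x+y=(x+xy)+yx+y=o+yx+y=o .$$

**Step 5: the multiplication is a semilattice.** Since all sums equal $o$, every congruence of the band $(S,\cdot)$ is a congruence of the semiring. This applies to $\mathcal D$, so $\mathcal D$ is full or the identity relation. If it were full, $(S,\cdot)$ would be a rectangular band, and $x=xox=o$ for all $x$, contradicting $|S|\ge 2$. So $\mathcal D$ is the identity relation, and $(S,\cdot)$ is isomorphic to its quotient by $\mathcal D$, a semilattice. Thus $S$ is commutative, and Proposition 1 gives $S=\{o,1\}$ with $o$ absorbing and $1$ an identity. Its multiplication is $\min$ for $o<1$, and all sums are $o$. $\blacksquare$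

## Additive idempotence: the maps $x\mapsto ax$ and $x\mapsto axa$

From now on $S$ is additively and multiplicatively idempotent. Write $x\le y$ if $x+y=y$. This is a partial order, and $x+y$ is the join of $x$ and $y$. The order is compatible with both operations: for instance, if $x+y=y$, then $xz+yz=(x+y)z=yz$, so $xz\le yz$. Consequently $u\le u'$ and $v\le v'$ imply $uv\le u'v\le u'v'$.

The sensible first attempt is to repeat the proof of Proposition 1 with $\lambda_a(x)=ax$. It needs $axay=axy$. In $\mathbb S_8$ this fails: with $\lambda_w(a)=wa=a$ and $\lambda_w(b)=wb=w$ we get
$$\lambda_w(a)\lambda_w(b)=aw=w,\qquad \lambda_w(ab)=\lambda_w(a)=wa=a .$$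
By symmetry $x\mapsto xw$ is not multiplicative on $\mathbb S_7$. So neither side can be preferred, and we use both at once. Put
$$\varphi_a(x)=axa .$$
On $\mathbb S_7$ and on $\mathbb S_8$ the map $\varphi_b$ is the identity, $\varphi_a$ is constant $a$ and $\varphi_w$ is constant $w$, so all three are endomorphisms.

Let us also try $\varphi$ on a larger candidate. On the chain $\{0<1<2\}$ take the three constants $k_0,k_1,k_2$, the identity map $\mathrm{id}$ and $j(x)=\max(x,1)$, again with pointwise $\max$ and composition. All five preserve $\max$, so distributivity holds as before. The set is closed under $+$: $k_0+\mathrm{id}=\mathrm{id}$, $k_1+\mathrm{id}=j$, $k_2+\mathrm{id}=k_2$, $j+\mathrm{id}=j+k_0=j+k_1=j$, $j+k_2=k_2$. It is closed under composition, with $k_ch=k_c$, $jk_c=k_{\max(1,c)}$ and $jj=j$. So this is a multiplicatively idempotent semiring with five elements. Here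
$$\varphi_j:\quad k_0,k_1\mapsto k_1,\qquad \mathrm{id},j\mapsto j,\qquad k_2\mapsto k_2 .$$
The partition $\{k_0,k_1\},\{\mathrm{id},j\},\{k_2\}$ is a congruence. It is the one obtained by identifying $0$ and $1$ in the chain: each of the five maps is compatible with this identification, and the induced maps on the resulting two-element chain are constant bottom, identity and constant top. The quotient is $\mathbb S_7$. So $\varphi_j$ exhibits the non-simplicity.

In general $\varphi_a$ is additive, and $\varphi_a(x)\varphi_a(y)=axa\cdot aya=axaya$. So $\varphi_a$ is an endomorphism exactly when $axaya=axya$ for all $x,y$. Is this true in every band? No, and this is the point at which a purely multiplicative argument stops. In the band of five maps above,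
$$f\,g\,c_1\,f=(fg)(c_1f)=g\,c_1=c_3,\qquad f\,g\,f\,c_1\,f=(fgf)(c_1f)=f\,c_1=c_2 ,$$
where $fgf=gf=f$. So the addition must be used. It enters through one inequality. Expanding $(x+y)^2=x+y$,
$$x+y=x+xy+yx+y,\qquad\text{hence}\qquad xy\le x+y\quad(x,y\in S).\tag{4}$$

## The inequality $xy\le x+y$ forces $axya=axaya$

**Proposition 6.** In every additively and multiplicatively idempotent semiring, $axya=axaya$ for all $a,x,y$.

Simplicity is not assumed. This is a known fact (F. Pastijn, X. Zhao, *Varieties of idempotent semirings with commutative addition*, Algebra Universalis 54 (2005)). Here is a complete proof.

*Proof.* Put $p=axya$ and $q=axaya$. We show $p\le q$ and $q\le p$.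

**Step 1: $p\le q$.** We want to multiply $xy\le x+y$ by elements that turn the left side into $p$ and both summands on the right into $q$. Take $axa$ on the left and $aya$ on the right:
$$axa\cdot xy\cdot aya\ \le\ axa\cdot x\cdot aya+axa\cdot y\cdot aya .$$
The three products are
$$axa\,xy\,aya=(ax)(ax)(ya)(ya)=axya=p,$$
$$axa\,x\,aya=(ax)(ax)aya=axaya=q,\qquad axa\,y\,aya=axa(ya)(ya)=axaya=q .$$
So $p\le q+q=q$.

**Step 2: two elements below $p$.** We look for an element below $p$ that begins like $q$, with $axay$, and for one that ends like $q$, with $xaya$. Multiply $ay\le a+y$ by $ax$ on the left and by $xya$ on the right: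
$$axay\,xya\ \le\ (ax)(ax)ya+a(xy)(xy)a=axya+axya=p .$$
Multiply $xa\le x+a$ by $axy$ on the left and by $ya$ on the right:
$$axy\,xaya\ \le\ a(xy)(xy)a+ax(ya)(ya)=axya+axya=p .$$
Multiplying the two inequalities gives
$$W:=axayxya\cdot axyxaya\ \le\ p\cdot p=p .$$

**Step 3: $W=q$.** The ends of $W$ are right, and (2) lets us forget the middle. Let
$$e=axay,\qquad t=xyaaxy,\qquad f=xaya .$$
Each of these contains exactly the letters $a,x,y$, so $[e]=[t]=[f]$. Clearly $W=etf$, and by (2) $W=ef$. On the other hand $q=axaya$ can be written as $q=ea$ and as $q=af$. So
$$q=qq=(ea)(af)=eaf=ef,$$
the last equality by (2), because $[e]=[f]$ and $[e][a]=[e]$. Hence $W=q$, so $q\le p$, and together with Step 1, $p=q$. $\blacksquare$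

In particular, the band of five maps above is not the multiplicative part of any additively idempotent semiring.

## Every element is an identity or satisfies $axa=a$

**Lemma 7.** Let $S$ be congruence-simple and additively and multiplicatively idempotent. Then each $a\in S$ is the multiplicative identity of $S$ or satisfies $axa=a$ for all $x\in S$.

*Proof.* By Proposition 6, $\varphi_a(x)\varphi_a(y)=axaya=axya=\varphi_a(xy)$, so $\varphi_a$ is an endomorphism. By (1) it is injective or constant.

If it is injective, then $\varphi_a(axa)=axa=\varphi_a(x)$ gives $axa=x$ for all $x$. Hence $ax=a(axa)=axa=x$ and $xa=(axa)a=axa=x$, so $a$ is the identity.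

If it is constant, then $axa=aaa=a$ for all $x$. $\blacksquare$

This is the noncommutative form of the dichotomy in the proof of Proposition 1. The elements of the second kind need no longer be unique, so it remains to bound their number.

**Case A: $S$ has no identity.** The aim is to show that the multiplication is left zero or right zero, so that Proposition 3 applies. By Lemma 7, $axa=a$ for all $a,x$. First, middle factors disappear:
$$xyz=xy(zxz)=(x(yz)x)z=xz .\tag{5}$$
Now one-sided multiplication does give endomorphisms. For $c\in S$ let $\psi_c(x)=xc$. It is additive, and $\psi_c(x)\psi_c(y)=x(cyc)=xc$, while $\psi_c(xy)=xyc=xc$ by (5). So (1) applies to each $\psi_c$.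

* If some $\psi_c$ is injective, then $\psi_c(xc)=xc=\psi_c(x)$ gives $xc=x$ for all $x$. Hence $xy=(xy)c=xc=x$ for all $x,y$, using (5), and the multiplication is left zero.
* Otherwise every $\psi_c$ is constant, so $xc=cc=c$ for all $x,c$, and the multiplication is right zero.

In both cases $|S|=2$ by Proposition 3.

## Peeling off the identity: at most two further elements

**Case B: $S$ has an identity $1$.** Put $K=S\setminus\{1\}$, which is non-empty. By Lemma 7,
$$axa=a\qquad(a\in K,\ x\in S).\tag{6}$$
In $\mathbb S_7$, for instance, $1=b$ and $K=\{a,w\}$.

**Step 1: $K$ is a multiplicative ideal.** Let $a\in K$ and $x\in S$. If $ax=1$, then $a=a\cdot 1=a\cdot ax=ax=1$, a contradiction. If $xa=1$, then $a=1\cdot a=xa\cdot a=xa=1$, a contradiction. So $ax,xa\in K$.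

**Step 2: $K$ is a left zero or a right zero band.** Since (6) does not hold for $a=1$ (unless $x=1$), we cannot repeat Case A on all of $S$; instead we use the action of $S$ on $K$ by left multiplication. Define
$$x\sim y\iff xc=yc\ \text{ for all } c\in K .$$
This is a congruence on $S$. Let $x\sim y$, $z\in S$ and $c\in K$. Then $(x+z)c=xc+zc=yc+zc=(y+z)c$ and $(zx)c=z(xc)=z(yc)=(zy)c$. Finally $(xz)c=x(zc)=y(zc)=(yz)c$, because $zc\in K$ by Step 1. By simplicity $\sim$ is full or the identity relation.

* If $\sim$ is full, then $x\sim 1$ for every $x\in S$, so $xc=c$ for all $x\in S$, $c\in K$, and $K$ is a right zero band.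
* If $\sim$ is the identity relation, let $x,y,c\in K$. By (6), $c=cxc$ and $x(yc)x=x$, so $xyc=xy(cxc)=(x(yc)x)c=xc$. As $c\in K$ was arbitrary, $xy\sim x$, hence $xy=x$, and $K$ is a left zero band.

If $K$ is a right zero band, replace $S$ by $S^{op}$. This changes neither the congruences nor the hypotheses nor $|S|$, and it turns $K$ into a left zero band. So from now on
$$xy=x\qquad(x\in K,\ y\in S);\tag{7}$$
for $y=1$ this is trivial.

**Step 3: each $z\in K$ is the least or the greatest element of $K$.** We compare $z$ with $1$, and then multiply by an arbitrary $x\in K$ on the right, where (7) makes $z$ and $1+z$ easy to evaluate.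

* Suppose $1+z=1$. Then for every $x\in K$, $x=1x=(1+z)x=x+zx=x+z$, i.e. $z\le x$. So $z$ is the least element of $K$.
* Suppose $1+z=k\in K$. Then for every $x\in K$, $k=kx=(1+z)x=x+zx=x+z$. Taking $x=z$ gives $k=z+z=z$. So $z=x+z$, i.e. $x\le z$ for every $x\in K$. Thus $z$ is the greatest element of $K$, and $1+z=z$.

There is at most one least and at most one greatest element of $K$, so $|K|\le 2$ and $|S|\le 3$.

Proposition 5, Case A and Case B together cover all multiplicatively idempotent congruence-simple semirings, so Theorem 4 is proved; the isomorphism statement follows from (b). $\blacksquare$

## The eight tables, read off from the proof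

The proof carries enough information to produce the complete list without using (a) or (b).

**Theorem 8.** A multiplicatively idempotent semiring is congruence-simple if and only if it is isomorphic to one of the following eight pairwise non-isomorphic semirings:

1. the field $\mathbb Z_2$;
2. $\{o,1\}$ with $x+y=o$ always and $\cdot=\min$ (where $o<1$);
3. $\{0<1\}$ with $+=\max$ and $\cdot=\min$;
4. $\{0<1\}$ with $+=\max$ and $\cdot=\max$;
5. $\{0<1\}$ with $+=\max$ and $xy=x$;
6. $\{0<1\}$ with $+=\max$ and $xy=y$;
7. $\mathbb S_7$, the endomorphism semiring of the two-element semilattice $(\{0,1\},\max)$;
8. $\mathbb S_8=\mathbb S_7^{op}$.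

*Proof.*

**Necessity.** Let $S$ be multiplicatively idempotent and congruence-simple. If $S$ is not additively idempotent, Proposition 5 gives item 1 or 2. Let $S$ be additively idempotent; by Theorem 4, $|S|$ is $2$ or $3$.

If $|S|=2$, the sum of the two elements is one of them, so they are comparable, and $+$ is $\max$ on $\{0<1\}$. The band multiplication is determined by the pair $(0\cdot 1,\,1\cdot 0)$. The pair $(0,0)$ gives $\min$, $(1,1)$ gives $\max$, $(0,1)$ gives $xy=x$ and $(1,0)$ gives $xy=y$. These are items 3–6.

If $|S|=3$, then Case A is excluded, since it gives two elements. So Case B holds with $|K|=2$, and up to passing to $S^{op}$, (7) holds. By Step 3 of Case B, one element of $K$ is least and the other greatest in $K$; write $K=\{a<w\}$, so $a+w=w$. Since $w$ is not least in $K$, Step 3 excludes $1+w=1$, so $1+w\in K$, and then $1+w=w$. Since $a$ is not greatest in $K$, Step 3 excludes $1+a\in K$, so $1+a=1$. With $b=1$ we have $a+b=b$, $x+w=w$ for all $x$, $ax=a$, $wx=w$ and $bx=x$. These are exactly the tables of $\mathbb S_7$. Undoing the passage to $S^{op}$, we get $S\cong\mathbb S_7$ or $S\cong\mathbb S_8$.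

**Sufficiency.** All eight are multiplicatively idempotent semirings. For item 1 this is clear. In item 2 all sums are $o$ and $o$ is multiplicatively absorbing, so both sides of each distributive law, and both sides of additive associativity, equal $o$. In items 3 and 4, $\min$ and $\max$ distribute over $\max$. In item 5, $(x+y)z=x+y=xz+yz$ and $z(x+y)=z=z+z=zx+zy$; item 6 is the opposite of item 5. Items 7 and 8 were treated when $\mathbb S_7$ was introduced. Two-element semirings are congruence-simple, $\mathbb S_7$ was shown to be so, and $\mathbb S_8=\mathbb S_7^{op}$ has the same congruences.

**No two are isomorphic.** Items 1 and 2 are the only ones that are not additively idempotent, and in item 1 the addition is a group while in item 2 it is constant. Items 5 and 6 are the only noncommutative two-element ones; one is left zero and the other right zero. An isomorphism between items 3 and 4 would preserve $\max$, hence the order of $\{0<1\}$, hence it would be the identity map, and $\min\ne\max$. Items 7 and 8 have three elements. In $\mathbb S_7$ the element $w$ is left absorbing, while $\mathbb S_8$ has no left absorbing element, because there $aw=w$, $wa=a$ and $ba=a$. $\blacksquare$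

## Maximal congruences of multiplicatively idempotent semirings

A congruence is *proper* if it is not full, and a *maximal* proper congruence is one that is maximal among the proper ones. In the chain $\{0<1<2\}$ with $\max$ and $\min$, the partition $\{0,1\},\{2\}$ is maximal proper.

**Corollary 9.** Let $T$ be any multiplicatively idempotent semiring.

(i) Every maximal proper congruence of $T$ has at most $3$ classes, and the bound $3$ is sharp.

(ii) If $T$ is finitely generated and $|T|\ge 2$, then every proper congruence of $T$ lies in a maximal one. In particular, $T$ maps homomorphically onto one of the eight semirings of Theorem 8.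

*Proof.* (i) Let $\theta$ be maximal proper. The congruences of $T/\theta$ correspond to the congruences of $T$ that contain $\theta$, and there are exactly two of these: $\theta$ and the full one. So $T/\theta$ is congruence-simple, and it is multiplicatively idempotent. By Theorem 8 it has at most three elements. For sharpness take $T=\mathbb S_7$: it is congruence-simple, so its identity congruence is maximal proper, and it has three classes.

(ii) Let $g_1,\dots,g_n$ generate $T$. By distributivity every element of $T$ is a finite sum of finite products of generators.

**Step 1: the full congruence is generated by finitely many pairs.** Let $\theta$ be a congruence containing the pairs $(g_1,g_i)$ for all $i$ and the pair $(g_1,2g_1)$. Every product of generators is $\theta$-related to a power of $g_1$, i.e. to $g_1$. So every sum of $m$ such products is $\theta$-related to $mg_1$. By induction $mg_1\mathrel\theta g_1$, because $(m+1)g_1=mg_1+g_1\mathrel\theta g_1+g_1=2g_1\mathrel\theta g_1$. Hence every element is $\theta$-related to $g_1$, and $\theta$ is full.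

**Step 2: Zorn's lemma.** The union of a non-empty chain of proper congruences is a congruence. If it were full, it would contain the finitely many pairs of Step 1. As these are finitely many and the congruences form a chain, one member of the chain would contain them all, and it would be full by Step 1, a contradiction. So the union is proper. By Zorn's lemma, applied to the proper congruences containing a given one, every proper congruence lies in a maximal proper one.

**Step 3: the quotient.** Since $|T|\ge 2$, the identity congruence is proper. Let $\theta$ be a maximal proper congruence containing it. As in (i), $T/\theta$ is multiplicatively idempotent and congruence-simple, so by Theorem 8 it is isomorphic to one of the eight semirings, and $T\to T/\theta$ is the required homomorphism. $\blacksquare$
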